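\title{Sparse return sets for regular endomorphisms of affine space in positive characteristic}

\begin{abstract}
Let $f$ be a polynomial self-map of $\mathbb{A}^N$ that extends to an endomorphism of $\mathbb{P}^N$, over an algebraically closed field $K$ of characteristic $p>0$. We answer two questions of Yang and Zheng. The first asks whether an irreducible curve that meets an orbit of $f$ in an infinite set has only periodic points at infinity. The second asks whether the return times of an orbit to a curve form a finite union of arithmetic progressions when the degree gap of $f$ is at least the multiplicity of $f$ at every periodic point at infinity. Both answers are negative: for $f(x,y)=(x^q+xy^{q-1},y^q)$ with $q$ a power of $p$, an orbit visits a line exactly at the times $1,p,p^2,\dots$, and the point at infinity of this line is not preperiodic. Counterexamples exist in every dimension $N\ge2$ and over every $K\neq\overline{\mathbb{F}}_p$. The first question has a positive answer when an iterate of the map at infinity factors through Frobenius.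
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The setting and the two questions}

Throughout, $K$ is an algebraically closed field of characteristic $p>0$, $\overline{\mathbb{F}}_p$ is the algebraic closure of the prime field in $K$, $N\ge 2$ is an integer, and $\mathbb{N}=\{0,1,2,\dots\}$.

Let $d\ge2$ and $1\le k\le d$. A \emph{regular endomorphism of $\mathbb{A}^N=\mathbb{A}^N_K$ of degree $d$ with degree gap $k$} is a morphism
\[
f(x_1,\dots,x_N)=\bigl(f_1(x)+g_1(x),\dots,f_N(x)+g_N(x)\bigr),
\]
where $f_1,\dots,f_N\in K[x_1,\dots,x_N]$ are forms of degree $d$ without nonzero common zero and $g_1,\dots,g_N$ are polynomials of degree at most $d-k$. The zero polynomial has degree $-\infty$, so $g_i=0$ is always allowed. The gap is part of the data: a map with gap $k$ also has every smaller gap, and the largest gap $k=d$ means that the $g_i$ are constants. We write $f^{\mathrm{top}}=(f_1,\dots,f_N)$ and $g=(g_1,\dots,g_N)$.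

In homogeneous coordinates $[X_0:X]=[X_0:X_1:\dots:X_N]$ the map $f$ extends to
\[
\overline f\,[X_0:X]=\bigl[X_0^d:\ f_1(X)+X_0^dg_1(X/X_0):\ \dots:\ f_N(X)+X_0^dg_N(X/X_0)\bigr].
\]
The forms $X_0^dg_i(X/X_0)$ are divisible by $X_0^k$, so a common zero of the entries has $X_0=0$ and $f^{\mathrm{top}}(X)=0$, hence $X=0$. Thus $\overline f$ is an endomorphism of $\mathbb{P}^N$. It maps $\mathbb{A}^N$ to $\mathbb{A}^N$, and it maps the hyperplane at infinity $H_\infty=\{X_0=0\}\cong\mathbb{P}^{N-1}$ to itself by $f_\infty=[f_1:\dots:f_N]$. We write points of $H_\infty$ as $[u_1:\dots:u_N]$. Let $\mathrm{Per}(f_\infty)$ be the set of periodic closed points of $f_\infty$. For a closed point $u\in H_\infty$, the \emph{multiplicity} $e_{f_\infty}(u)$ is the $K$-dimension of the local ring at $u$ of the scheme-theoretic fiber $f_\infty^{-1}(f_\infty(u))$.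

For $a\in\mathbb{A}^N(K)$ and a closed subcurve $C\subseteq\mathbb{A}^N$, the \emph{orbit} and the \emph{return set} are
\[
\mathcal{O}_f(a)=\{f^n(a): n\in\mathbb{N}\},\qquad R_f(a,C)=\{n\in\mathbb{N}: f^n(a)\in C(K)\}.
\]
An \emph{arithmetic progression} is a set $\{mj+l: j\in\mathbb{N}\}$ with $m,l\in\mathbb{N}$; for $m=0$ it is a single number. The map $f$ has the \emph{DML(1) property} (the dynamical Mordell--Lang property for curves) if $R_f(a,C)$ is a finite union of arithmetic progressions for all $a$ and all $C$. Yang and Zheng \cite{YZ} pose the following two questions as open.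

\medskip
\noindent\textbf{Question (i).} \emph{Let $C\subseteq\mathbb{A}^N$ be an irreducible closed subcurve that has an infinite intersection with an orbit of $f$, and let $\overline C$ be its closure in $\mathbb{P}^N$. Is $\overline C\cap H_\infty\subseteq\mathrm{Per}(f_\infty)$?}

\medskip
\noindent\textbf{Question (ii).} \emph{Does $f$ have the DML(1) property if its degree gap satisfies}
\begin{equation}\label{eq:gap}
k\ \ge\ \max_{u\in\mathrm{Per}(f_\infty)}e_{f_\infty}(u)\ ?
\end{equation}

We say that Question (i) has a positive answer \emph{for $f$} if the inclusion holds for every such curve $C$.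

\subsection{What one expects}

An orbit meets a curve infinitely often when it falls on a periodic curve, and the DML(1) property says that there is no other way. The next lemma makes this precise and shows how the two questions are linked.

\begin{lemma}\label{lem:link}
Let $C$ be an irreducible closed subcurve with $C\cap\mathcal{O}_f(a)$ infinite. If $R_f(a,C)$ is a finite union of arithmetic progressions, then $\overline f^{\,m}(\overline C)=\overline C$ for some $m\ge1$, and $\overline C\cap H_\infty\subseteq\mathrm{Per}(f_\infty)$.
\end{lemma}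

\begin{proof}
The orbit is infinite, so the points $f^n(a)$ are pairwise distinct. The return set is infinite, so it contains a progression $\{mj+l\}$ with $m\ge1$. The infinite set $\Sigma=\{f^{mj+l}(a):j\in\mathbb{N}\}$ is Zariski dense in $\overline C$ and satisfies $f^m(\Sigma)\subseteq\Sigma$. Hence $\overline f^{\,m}(\overline C)\subseteq\overline C$, and this image, being closed and infinite, equals $\overline C$. Since $\overline f^{\,m}$ maps $\mathbb{A}^N$ to $\mathbb{A}^N$, every point of the finite set $\overline C\cap H_\infty$ is the image of a point of $\overline C\cap H_\infty$. So $f_\infty^m$ permutes this finite set.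
\end{proof}

Thus the DML(1) property implies a positive answer to Question (i), and (i) asks whether this one consequence holds with no hypothesis on $f$. There is a reason to hope so. For every point $c\in\overline C\cap H_\infty$ there is an absolute value for which a sequence of return points tends to $c$ (Proposition~\ref{prop:place}). Far from the origin the $g_i$ are negligible, so the directions of the orbit points follow the dynamics of $f_\infty$ up to an error tending to $0$, and they come back arbitrarily close to $c$. It is tempting to conclude that $c$ is periodic.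

If (i) were true, only the behavior of $f$ near $\mathrm{Per}(f_\infty)$ would matter, and \eqref{eq:gap} is a condition exactly there. To see what it compares, take $N=2$, coordinates $x,y$, and put $z=x/y$, $s=1/y$, so that $H_\infty$ is $\{s=0\}$. A monomial $x^\alpha y^\beta$ equals $y^dz^\alpha s^{d-\alpha-\beta}$, so $f_i+g_i=y^d\bigl(f_i(z,1)+s^k\tilde g_i(z,s)\bigr)$ with polynomials $\tilde g_i$. Near a point $(z,s)=(u,0)$ with $f_2(u,1)\ne0$, the map $\overline f$ therefore reads
\[
(z,s)\longmapsto\bigl(f_\infty(u)+(z-u)^{e}\cdot\text{unit}+s^k\cdot\text{regular},\ \ s^d\cdot\text{unit}\bigr),\qquad e=e_{f_\infty}(u).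
\]
The gap $k$ measures how weakly the distance to infinity influences the direction, the multiplicity $e$ measures how flat $f_\infty$ is at $u$, and \eqref{eq:gap} asks that the coupling term vanish to at least the order of the tangential term.

\subsection{Results}

Both questions have a negative answer, already for a line in the plane and for the largest possible gap.

\begin{theorem}\label{thm:A}
Let $K\ne\overline{\mathbb{F}}_p$, let $t\in K$ be transcendental over $\mathbb{F}_p$, and let $q=p^r$ with $r\ge1$. Put
\[
f(x,y)=(x^q+xy^{q-1},\ y^q),\qquad a=(1,t^{-1}),\qquad C=\{x=ty+1\}.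
\]
\begin{enumerate}
\item[(1)] $f$ is a regular endomorphism of $\mathbb{A}^2$ with $d=k=q$, and
\[
\max_{u\in\mathrm{Per}(f_\infty)}e_{f_\infty}(u)=\max_{u\in H_\infty}e_{f_\infty}(u)=q=k.
\]
\item[(2)] $R_f(a,C)=\{p^j:j\ge0\}$. This set is infinite and is not a finite union of arithmetic progressions.
\item[(3)] $\overline C\cap H_\infty=\{[t:1]\}$, and this point is not preperiodic for $f_\infty$.
\end{enumerate}
\end{theorem}

Parts (2) and (3) answer Question (i) in the negative, and parts (1) and (2) answer Question (ii) in the negative. The same holds in every dimension, over every field for which the questions have content.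

\begin{theorem}\label{thm:B}
Fix $N\ge2$ and $K$. The following are equivalent:
\begin{enumerate}
\item[(a)] Question (i) has a positive answer for every regular endomorphism of $\mathbb{A}^N_K$;
\item[(b)] every regular endomorphism of $\mathbb{A}^N_K$ satisfying \eqref{eq:gap} has the DML(1) property;
\item[(c)] $K=\overline{\mathbb{F}}_p$.
\end{enumerate}
Moreover, if $K\neq\overline{\mathbb{F}}_p$, then for every sufficiently large power $q$ of $p$ there is a regular endomorphism $f$ of $\mathbb{A}^N_K$ with $d=k=q$ for which Question (i) has a negative answer, which satisfies \eqref{eq:gap}, and which does not have the DML(1) property. It satisfies $e_{f_\infty}(u)\le k$ for all closed points $u\in H_\infty$.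
\end{theorem}

In all these examples \eqref{eq:gap} is an equality. We do not settle whether the DML(1) property holds under the strict inequality $k>\max_{u\in\mathrm{Per}(f_\infty)}e_{f_\infty}(u)$.

The heuristic for Question (i) becomes a proof when $f_\infty$ contracts small distances everywhere, and a Frobenius factor guarantees this.

\begin{theorem}\label{thm:C}
Let $F[x_1:\dots:x_N]=[x_1^p:\dots:x_N^p]$. Suppose that $f_\infty^r=\gamma\circ F$ for some $r\ge1$ and some endomorphism $\gamma$ of $\mathbb{P}^{N-1}$. Then Question (i) has a positive answer for $f$. In particular, for $N=2$ it has a positive answer whenever $f_\infty$ is inseparable.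
\end{theorem}

For example, let $f=(x_1^p+g_1,\dots,x_N^p+g_N)$ with $\deg g_i\le p-1$. Then $f_\infty=F$, the fixed points of $F^m$ are the points of $\mathbb{P}^{N-1}(\mathbb{F}_{p^m})$, and the theorem says that an irreducible curve meeting an orbit in an infinite set has all its points at infinity in $\mathbb{P}^{N-1}(\overline{\mathbb{F}}_p)$. The map $f_\infty$ of Theorem~\ref{thm:A} is separable.

Theorem~\ref{thm:A} is proved in Section~\ref{sec:plane}, Theorem~\ref{thm:B} in Sections~\ref{sec:higher} to~\ref{sec:generic}, and Theorem~\ref{thm:C} in Section~\ref{sec:frob}, which can be read directly after Section~\ref{sec:plane}.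

\section{A product of two additive maps}\label{sec:plane}

\subsection{Computing multiplicities}

Let $f$ be any regular endomorphism and $u\in H_\infty$ a closed point. Choose $i$ with $u_i\neq0$, scale so that $u_i=1$, and regard forms as polynomials on the chart $x_i=1$. The completed local ring $\widehat{\mathcal{O}}_u$ is the power series ring in the $N-1$ variables $x_l-u_l$, $l\neq i$. Let $v=f^{\mathrm{top}}(u)\in K^N\setminus\{0\}$ and choose $j$ with $v_j\ne0$. Then
\begin{equation}\label{eq:mult}
e_{f_\infty}(u)=\dim_K\ \widehat{\mathcal{O}}_u\big/\bigl(f_l-(v_l/v_j)f_j\ :\ l\neq j\bigr).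
\end{equation}
Indeed, the maximal ideal of the image point $[v]$ is generated by the functions $x_l/x_j-v_l/v_j$, their pullbacks are $f_l/f_j-v_l/v_j$, and $f_j$ is a unit at $u$. The fiber is a closed subset of $\mathbb{P}^{N-1}$ disjoint from the hypersurface $f_j=0$, hence finite; so its local ring at $u$ has finite length and equals its completion.

For $N=2$ the fiber is the zero scheme of one nonzero form of degree $d$ on $\mathbb{P}^1$, so $e_{f_\infty}\le d$ everywhere. In the plane, condition \eqref{eq:gap} therefore holds for every map with $k=d$.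

\subsection{The idea}

Let $\sigma(b)=b^q$. This is an additive map $K\to K$, and so is $\varphi=1+\sigma$, that is, $\varphi(z)=z+z^q$. When $n$ is a power of $p$, the binomial theorem in characteristic $p$ gives $(1+\sigma)^n=1+\sigma^n$. To turn this identity into a return to a curve, let $\varphi$ act on one coordinate $z$ and $\sigma$ on a second coordinate $s$, start at $(t,t)$, and watch the line $z=t+s$.

The product map $(z,s)\mapsto(z^q+z,s^q)$ extends to $\mathbb{P}^2$: with $z=X/Y$ and $s=X_0/Y$ it is
\[
[X_0:X:Y]\longmapsto[X_0^q:X^q+XY^{q-1}:Y^q].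
\]
This is $\overline f$ for the map $f$ of Theorem~\ref{thm:A}, with $\{s=0\}$ as the line at infinity. On $\mathbb{A}^2\cap\{y\ne0\}$ we have $z=x/y$ and $s=1/y$; the point $a=(1,t^{-1})$ has $(z,s)=(t,t)$, and dividing the equation $x=ty+1$ by $y$ gives $z=t+s$. This line crosses $\{s=0\}$ at $z=t$, a point that $\varphi$ has no reason to bring back to itself.

\begin{example}
Let $p=q=2$ and let $(z_n,s_n)$ be the coordinates of $f^n(a)$, so that $z_{n+1}=z_n+z_n^2$ and $s_{n+1}=s_n^2$. Squaring is additive and equal terms cancel in pairs, which gives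
\[
\begin{array}{c|c|c|c}
n & z_n & s_n & z_n-t-s_n\\ \hline
0 & t & t & t\\
1 & t+t^2 & t^2 & 0\\
2 & t+t^4 & t^4 & 0\\
3 & t+t^2+t^4+t^8 & t^8 & t^2+t^4\\
4 & t+t^{16} & t^{16} & 0
\end{array}
\]
The orbit is on the line at the times $1,2,4$ and off it at the times $0,3$.
\end{example}

\subsection{Proof of Theorem~\ref{thm:A}}

(1) If $y^q=0$ and $x^q+xy^{q-1}=0$, then $y=0$ and then $x=0$. So $f$ is regular with $g_1=g_2=0$ and $d=k=q$. In the coordinate $z=x/y$ on $H_\infty$ we have $f_\infty=\varphi$. At $u=[z_0:1]$, formula \eqref{eq:mult} with $T=z-z_0$ gives the ideal generated by $\varphi(z_0+T)-\varphi(z_0)=T+T^q$, which is $T$ times a unit; so $e_{f_\infty}(u)=1$. The point $[1:0]$ is fixed, and in the chart $x=1$ formula \eqref{eq:mult} gives $e_{f_\infty}([1:0])=\dim_KK[[y]]/(y^q)=q$.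

(2) The second coordinate of $f^n(a)$ is $t^{-q^n}\ne0$, so the orbit stays in the chart of $(z,s)$, where $s_n=\sigma^n(t)$ and $z_n=(1+\sigma)^n(t)$. The maps $1$ and $\sigma$ commute in the ring of additive endomorphisms of $K$, so
\begin{equation}\label{eq:zn}
z_n=\sum_{i=0}^n\binom ni t^{q^i},\qquad s_n=t^{q^n}.
\end{equation}
We have $f^n(a)\in C$ if and only if $z_n=t+s_n$. For $n=0$ this reads $t=2t$, which fails since $t\ne0$. For $n\ge1$ it reads $\sum_{0<i<n}\binom nit^{q^i}=0$, and since $t$ is transcendental over $\mathbb{F}_p$, this holds if and only if $p$ divides $\binom ni$ for all $0<i<n$. Write $n=p^jm$ with $p\nmid m$. In $\mathbb{F}_p[T]$ we have $(1+T)^n=(1+T^{p^j})^m$. If $m=1$, all the middle binomial coefficients vanish modulo $p$. If $m>1$, then $0<p^j<n$ and the coefficient of $T^{p^j}$ gives $\binom n{p^j}\equiv m\not\equiv0\pmod p$. So $R_f(a,C)=\{p^j:j\ge0\}$; the return times are the powers of $p$, whatever the power $q$ is.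

The $s_n$ are pairwise distinct, so $C\cap\mathcal{O}_f(a)$ is infinite. An infinite finite union of arithmetic progressions contains a progression with $m\ge1$, so its consecutive elements have bounded differences; but $p^{j+1}-p^j\to\infty$.

(3) The closure of $C$ is the line $X=tY+X_0$, which meets $X_0=0$ only in $[t:1]$. By \eqref{eq:zn}, $\varphi^n(t)=z_n$ is a polynomial in $t$ over $\mathbb{F}_p$ of degree $q^n$. As $t$ is transcendental, these elements are pairwise distinct, so $[t:1]$ is not preperiodic. \qed

\section{Higher dimension: reduction to a bound on multiplicities}\label{sec:higher}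

Let $N\ge3$. Name the coordinates $x,y,w_3,\dots,w_N$, and put $W=\{w_3=\dots=w_N=0\}\subset\mathbb{A}^N$ and $I=(w_3,\dots,w_N)$. We want a map that preserves the plane $W$ and restricts on it to the map of Theorem~\ref{thm:A}. The first candidate,
\[
(x^q+xy^{q-1},\ y^q,\ w_3^q,\dots,w_N^q),
\]
is regular and inherits the orbit and the line, so it already refutes Question (i). It does not refute Question (ii): at the fixed point $u_0=[1:0:\dots:0]$ formula \eqref{eq:mult} gives the ideal $(y^q,w_3^q,\dots,w_N^q)$, so the multiplicity is $q^{N-1}>k$ and \eqref{eq:gap} fails.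

The restriction to $W$ does not change if we add arbitrary forms in $I$, and we use this freedom. At $u_0$ the multiplicity cannot drop below $q$, because the local ring of the fiber has the quotient $K[[y]]/(y^q)$ coming from the line $\mathbb{P}(W)\subset H_\infty$; but it can be made equal to $q$. At all other points we must exclude multiplicities above $q$, and we do so by showing that a large multiplicity imposes many conditions on the coefficients.

\begin{proposition}\label{prop:generic}
Let $N\ge3$. For every sufficiently large power $q$ of $p$ there are forms $h_1,\dots,h_N\in I$ of degree $q$ such that the entries of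
\[
f_h=(x^q+xy^{q-1}+h_1,\ y^q+h_2,\ h_3,\dots,h_N)
\]
have no nonzero common zero and $f=f_h$ satisfies $e_{f_\infty}(u)\le q$ for all closed points $u\in H_\infty$, with equality only at $u_0=[1:0:\dots:0]$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:B}, assuming Proposition~\ref{prop:generic}]
Let $K=\overline{\mathbb{F}}_p$. Given $f$ and $a$, their finitely many coefficients and coordinates lie in a finite field $\mathbb{F}$, so the orbit of $a$ lies in the finite set $\mathbb{F}^N$. No curve meets an orbit in an infinite set, and (a) holds vacuously. Moreover there are $l\ge0$ and $m\ge1$ with $f^{n+m}(a)=f^n(a)$ for $n\ge l$. So $R_f(a,C)$ is the union of some single numbers below $l$ and some of the progressions $\{mj+l'\}$ with $l\le l'<l+m$. Hence (b) holds.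

Let $K\ne\overline{\mathbb{F}}_p$ and let $t\in K$ be transcendental over $\mathbb{F}_p$. It suffices to prove the last two sentences of the theorem, which contradict (a) and (b). For $N=2$ Theorem~\ref{thm:A} does this for every $q=p^r$ with $r\geq1$. For $N\ge3$ take $f=f_h$ as in Proposition~\ref{prop:generic}, with $d=k=q$ and $g_i=0$. Then $e_{f_\infty}\le k$ everywhere, and \eqref{eq:gap} holds with equality since $u_0$ is fixed. All $h_i$ vanish on $W$, so $f(W)\subseteq W$ and $f|_W$ is the map of Theorem~\ref{thm:A}. For $a=(1,t^{-1},0,\dots,0)$ and the line $C=W\cap\{x=ty+1\}$ we get $R_f(a,C)=\{p^j\}$, so the DML(1) property fails. The intersection $C\cap\mathcal{O}_f(a)$ is infinite, and $\overline C\cap H_\infty=\{[t:1:0:\dots:0]\}$ is not periodic, because $f_\infty$ acts on $\mathbb{P}(W)$ by $\varphi$.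
\end{proof}

\section{Tuples of power series of large colength}\label{sec:jets}

By \eqref{eq:mult}, a multiplicity is the \emph{colength} $\dim_KO/(\alpha)$ of the ideal generated by a tuple $\alpha$ of $m$ series without constant term in a power series ring $O$ in $m$ variables. We need to know that the condition ``colength at least $D$'' depends on finitely many coefficients, is closed, and has codimension tending to infinity with $D$.

For $m,D\ge1$ let $O=K[[T_1,\dots,T_m]]$ with maximal ideal $\mathfrak m$, and let $J_{m,D}=(\mathfrak m/\mathfrak m^D)^m$, an affine space. Let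
\[
B_{m,D}=\bigl\{\alpha\in J_{m,D}:\ \dim_KO/\bigl((\alpha_1,\dots,\alpha_m)+\mathfrak m^D\bigr)\ge D\bigr\}.
\]
It contains $0$, since $1,T_1,\dots,T_1^{D-1}$ are linearly independent in $O/\mathfrak m^D$. For a closed subset $B$ of an affine space $J$ put $\operatorname{codim}B=\dim J-\dim B$. The preimage of $B$ under a surjective affine-linear map of affine spaces is the product of $B$ with an affine space; so it has the same codimension, and it is irreducible if $B$ is.

\begin{example}
For $m=1$ the condition says that $\alpha_1$ vanishes to order at least $D$, so $B_{1,D}=\{0\}$ has codimension $D-1$. For $D=2$ the quotient has dimension $1+m-\rho$, where $\rho$ is the rank of the matrix of linear terms, so $B_{m,2}$ is the hypersurface of singular matrices.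
\end{example}

\begin{lemma}\label{lem:jets}
\begin{enumerate}
\item[(a)] For $\alpha\in\mathfrak m^{\oplus m}$, the colength $\dim_KO/(\alpha)$, possibly infinite, is at least $D$ if and only if the class of $\alpha$ in $J_{m,D}$ lies in $B_{m,D}$.
\item[(b)] $B_{m,D}$ is closed in $J_{m,D}$.
\item[(c)] For fixed $m$, $\operatorname{codim}B_{m,D}$ is nondecreasing in $D$ and tends to infinity.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $A=O/(\alpha)$, so that $A/\mathfrak m^DA=O/((\alpha)+\mathfrak m^D)$. If $\dim A/\mathfrak m^DA\ge D$, then $\dim A\ge D$. If $\dim A/\mathfrak m^DA<D$, then one of the $D$ inclusions in $A\supseteq\mathfrak mA\supseteq\dots\supseteq\mathfrak m^DA$ is an equality $\mathfrak m^jA=\mathfrak m^{j+1}A$ with $j\le D-1$. Nakayama's lemma gives $\mathfrak m^jA=0$, so $A=A/\mathfrak m^DA$ has dimension less than $D$.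

(b) The quotient in the definition is the cokernel of the linear map $(O/\mathfrak m^D)^m\to O/\mathfrak m^D$, $(b_i)\mapsto\sum b_i\alpha_i$, whose matrix depends linearly on $\alpha$. So $B_{m,D}$ is the locus where the rank is at most $\dim(O/\mathfrak m^D)-D$, which is defined by the vanishing of minors.

(c) For $D'\ge D$ let $\theta:J_{m,D'}\to J_{m,D}$ be the truncation, a linear surjection. Colength at least $D'$ implies colength at least $D$, so (a) gives $B_{m,D'}\subseteq\theta^{-1}(B_{m,D})$, and the codimension is nondecreasing. It remains to show that it increases infinitely often. The point is that a tuple known only modulo $\mathfrak m^D$ can always be completed to a tuple of bounded colength.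

\emph{Claim: for $D'=D^m+1$, no fiber of $\theta$ is contained in $B_{m,D'}$.} Let $\alpha\in\mathfrak m^{\oplus m}$ represent a point of $J_{m,D}$, and consider $\beta(\mu)=(T_i^D+\mu\alpha_i)_{i}$ for $\mu\in K$. The tuple $\beta(0)$ has colength $D^m<D'$, so its class is not in $B_{m,D'}$. By (b), the set of $\mu$ for which the class of $\beta(\mu)$ lies in $B_{m,D'}$ is a proper closed subset of $\mathbb{A}^1$, hence finite. Take $\mu\neq0$ outside it. The tuple $(\alpha_i+\mu^{-1}T_i^D)_i$ generates the same ideal as $\beta(\mu)$, so its class is not in $B_{m,D'}$, and it is congruent to $\alpha$ modulo $\mathfrak m^D$. This proves the claim.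

Let $Z_1,\dots,Z_l$ be the irreducible components of $B_{m,D}$. The sets $\theta^{-1}(Z_i)$ are irreducible, they are unions of fibers, and they cover $B_{m,D'}$. By the claim, $B_{m,D'}\cap\theta^{-1}(Z_i)$ is a proper closed subset of $\theta^{-1}(Z_i)$ and so has smaller dimension. Therefore $\operatorname{codim}B_{m,D^m+1}\ge\operatorname{codim}B_{m,D}+1$ for every $D$, and (c) follows.
\end{proof}

\section{Generic extensions of the planar map}\label{sec:generic}

We prove Proposition~\ref{prop:generic}. By Lemma~\ref{lem:jets}(c) there is $q_0$ with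
\begin{equation}\label{eq:q0}
\operatorname{codim}B_{N-1,D}\ge N\quad\text{and}\quad\operatorname{codim}B_{N-2,D}\ge2\qquad\text{for all }D\ge q_0.
\end{equation}
This is the only place where the size of $q$ enters. Let $q\ge q_0$ be a power of $p$ with $q\geq p$, and let $\mathcal H$ be the affine space of tuples $h=(h_1,\dots,h_N)$ of forms of degree $q$ in $I$. We show in four steps that each required property holds outside a proper closed subset of $\mathcal H$. As $\mathcal H$ is irreducible and $K$ is algebraically closed, some $h\in\mathcal H(K)$ avoids these finitely many subsets.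

We use the following dimension count. Let $Y$ be a variety and $\Gamma\subseteq\mathcal H\times Y$ a locally closed subset. If $\Gamma\to Y'$ is a morphism to a variety whose fibers have dimension at most $\delta$, then $\dim\Gamma\le\dim Y'+\delta$; and if $\dim\Gamma<\dim\mathcal H$, then the closure of the projection of $\Gamma$ to $\mathcal H$ is a proper closed subset.

Forms of degree $q$ in $I$ can prescribe a Taylor expansion only modulo $\mathfrak m^q$, and by Lemma~\ref{lem:jets}(a) this is what decides whether a multiplicity is at least $q$. This is why the argument yields $e<q$ away from $u_0$, although $e\le q$ would suffice.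

\subsection*{Step 1: regularity}
On $W$ the tuple $f_h$ equals $(x^q+xy^{q-1},y^q,0,\dots,0)$, which has no nonzero zero. Let $Y=H_\infty\setminus\mathbb{P}(W)$, and let $\Gamma\subseteq\mathcal H\times Y$ be the closed set of pairs $(h,u)$ such that $f_h$ vanishes at $u$. Fix $u\in Y$ and a lift $\tilde u\in K^N$, with $w_j(\tilde u)\ne0$ say. The affine-linear map $\mathcal H\to K^N$, $h\mapsto f_h(\tilde u)$, is surjective, because its linear part sends $(\lambda_iw_j^q)_i$ to $(\lambda_iw_j(\tilde u)^q)_i$. So the fibers of $\Gamma\to Y$ have dimension $\dim\mathcal H-N$, and $\dim\Gamma\le\dim\mathcal H-1$. Outside a proper closed subset of $\mathcal H$, the map $f=f_h$ is regular.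

\subsection*{Step 2: points outside $\mathbb{P}(W)$}
Fix $j\in\{3,\dots,N\}$ and let $Y\cong\mathbb{A}^{N-1}$ be the chart $w_j=1$. Let $O=K[[T_1,\dots,T_{N-1}]]$ and $\Lambda=O/\mathfrak m^q$. For a form $P$ of degree $q$, regarded as a polynomial on $Y$, and for $u\in Y$, let $\operatorname{jet}_u(P)\in\Lambda$ be the class of $P(u+T)$. Its coefficients are polynomials in $u$ and in the coefficients of $P$, so
\[
\mathcal H\times Y\to\Lambda^N,\qquad(h,u)\mapsto\operatorname{jet}_u(f_h),
\]
is a morphism. For fixed $u$ it is affine-linear in $h$, and it is surjective: if $P'$ runs over the forms of degree $q-1$, then $w_jP'\in I$ runs on $Y$ over all polynomials of degree at most $q-1$, and these map onto $\Lambda$.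

For $\rho=(\rho_1,\dots,\rho_N)\in\Lambda^N$ let $v_l$ be the constant term of $\rho_l$. For $1\le i\le N$ let $V_i=\{v_i\ne0\}\subset\Lambda^N$ and consider
\[
V_i\to\{v\in K^N:v_i\ne0\}\times\mathfrak m/\mathfrak m^q\times J_{N-1,q},\qquad
\rho\mapsto\Bigl(v,\ \rho_i-v_i,\ \bigl(\rho_l-\tfrac{v_l}{v_i}\rho_i\bigr)_{l\ne i}\Bigr).
\]
This is an isomorphism of varieties: the preimage of $(v,\xi,(\eta_l))$ is $\rho_i=v_i+\xi$, $\rho_l=\eta_l+\frac{v_l}{v_i}(v_i+\xi)$. Let $\Delta_i\subseteq V_i$ be the closed subset where the last component lies in $B_{N-1,q}$. By \eqref{eq:q0}, $\dim\Delta_i\le\dim\Lambda^N-N$. Let $\Gamma_i\subseteq\mathcal H\times Y$ be the locally closed set of pairs with $\operatorname{jet}_u(f_h)\in\Delta_i$. Its fibers over $Y$ have dimension at most $\dim\mathcal H-N$, so $\dim\Gamma_i\le\dim\mathcal H-1$.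

If $f=f_h$ is regular and $u\in Y$, then $\operatorname{jet}_u(f_h)\in V_i$ for some $i$, and by \eqref{eq:mult} and Lemma~\ref{lem:jets}(a) we have $e_{f_\infty}(u)\ge q$ if and only if $(h,u)\in\Gamma_i$. So if $h$ also avoids the projections of the sets $\Gamma_i$, for all $i$ and all charts $w_j=1$, then $e_{f_\infty}(u)<q$ for every $u\notin\mathbb{P}(W)$.

\subsection*{Step 3: the points $[z_0:1:0:\dots:0]$}
On $\mathbb{P}(W)$ the jets are no longer arbitrary, since $f_h$ is prescribed along $W$. But $\varphi$ is unramified at these points, so one equation of the fiber eliminates the variable along $\mathbb{P}(W)$, and the remaining equations have free jets in the transverse variables.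

Let $u=[z_0:1:0:\dots:0]$ and use the chart $y=1$ with local coordinates $T=x-z_0$ and $w=(w_3,\dots,w_N)$. Put $b=z_0^q+z_0$, so that $f_h(z_0,1,0)=(b,1,0,\dots,0)$. The generators in \eqref{eq:mult} are $h_3,\dots,h_N$ and
\[
E=(x^q+x+h_1)-b(1+h_2)=T+T^q+(h_1-bh_2)(z_0+T,1,w).
\]
Let $\Gamma\subseteq\mathcal H\times\mathbb{A}^1$ be the set of $(h,z_0)$ such that the class of $(E,h_3,\dots,h_N)$ in $J_{N-1,q}$ lies in $B_{N-1,q}$. This class depends polynomially on $(h,z_0)$, so $\Gamma$ is closed by Lemma~\ref{lem:jets}(b). For regular $f=f_h$ we have $e_{f_\infty}(u)\ge q$ if and only if $(h,z_0)\in\Gamma$.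

Write $\mathcal H=\mathcal H'\times\mathcal H''$ with $(h_1,h_2)\in\mathcal H'$ and $(h_3,\dots,h_N)\in\mathcal H''$. We compute the fiber of $\Gamma\to\mathcal H'\times\mathbb{A}^1$ over $(h_1,h_2,z_0)$. Since $h_1-bh_2\in I$, the linear part of $E$ is $T$ plus a linear form in $w$, so $E,w_3,\dots,w_N$ give a basis of the cotangent space of $K[[T,w]]$. By the formal inverse function theorem they are a system of coordinates, $K[[T,w]]=K[[E,w]]$, and hence $K[[w]]\to K[[T,w]]/(E)$ is an isomorphism. Let $\zeta\in K[[w]]$ correspond to the class of $x=z_0+T$; it depends only on $(h_1,h_2,z_0)$. Then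
\[
K[[T,w]]/(E,h_3,\dots,h_N)\ \cong\ K[[w]]\big/\bigl(h_i(\zeta,1,w):3\le i\le N\bigr).
\]
By Lemma~\ref{lem:jets}(a), applied to both sides, the fiber is the preimage of $B_{N-2,q}$ under the linear map $\mathcal H''\to J_{N-2,q}$ sending $(h_i)$ to the class of $(h_i(\zeta,1,w))_i$. This map is surjective, because the form $y^{q-|\beta|}w^\beta\in I$ maps to the monomial $w^\beta$ for every multi-index $\beta$ with $1\le|\beta|<q$. By \eqref{eq:q0} the fiber has dimension at most $\dim\mathcal H''-2$, so $\dim\Gamma\le\dim\mathcal H'+1+\dim\mathcal H''-2<\dim\mathcal H$. If $f=f_h$ is regular and $h$ avoids the projection of $\Gamma$, then $e_{f_\infty}(u)<q$ at all these points.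

\subsection*{Step 4: the point $u_0$}
We have $f_h(1,0,\dots,0)=(1,0,\dots,0)$, so in the chart $x=1$ the ideal in \eqref{eq:mult} is $(y^q+h_2,h_3,\dots,h_N)\subseteq K[[y,w]]$. Write $h_i=\sum_{j=3}^Nm_{ij}w_j$ for $i\ge3$, with forms $m_{ij}$ of degree $q-1$. The value $m_{ij}(1,0,\dots,0)$ is the coefficient of $x^{q-1}w_j$ in $h_i$. These coefficients are independent coordinates on $\mathcal H$, so their determinant is nonzero outside a hypersurface of $\mathcal H$. In that case $(m_{ij})$ is invertible over $K[[y,w]]$, hence $(h_3,\dots,h_N)=(w_3,\dots,w_N)$, and this ideal contains $h_2$. The ideal of the fiber is $(y^q,w_3,\dots,w_N)$, and $e_{f_\infty}(u_0)=q$.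

\medskip
Steps 2, 3 and 4 cover all closed points of $H_\infty$, and Proposition~\ref{prop:generic} is proved. \qed

\section{Maps at infinity with a Frobenius factor}\label{sec:frob}

The proof of Theorem~\ref{thm:C} has three parts. We find an absolute value for which return points tend to a given $c\in\overline C\cap H_\infty$; we show that the directions of the orbit points form an approximate orbit of $f_\infty$; and we show that for a map contracting small distances, every limit point of an approximate orbit is periodic. Only the contraction uses the Frobenius factor.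

\subsection{The chordal distance}

Let $L$ be a field with a nonarchimedean absolute value $|\cdot|$. For $b\in L^N$ put $|b|=\max_i|b_i|$, and for a polynomial $P$ over $L$ let $\|P\|$ be the maximum of the absolute values of its coefficients. A form $P$ of degree $e$ satisfies $|P(b)|\le\|P\|\,|b|^e$. For $b,b'\in L^N\setminus\{0\}$ put
\[
\delta([b],[b'])=\frac{\max_{i,j}|b_ib'_j-b_jb'_i|}{|b|\,|b'|}.
\]
This depends only on the points $[b],[b']\in\mathbb{P}^{N-1}(L)$, is symmetric, and vanishes only if $[b]=[b']$. It is an ultrametric: scale $b,b',b''$ to have norm $1$ and $b'_l=1$ for some $l$; then the identity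
\[
b_ib''_j-b_jb''_i=b''_j(b_ib'_l-b_lb'_i)-b''_i(b_jb'_l-b_lb'_j)+b_l(b'_ib''_j-b'_jb''_i)
\]
gives $\delta([b],[b''])\le\max\{\delta([b],[b']),\delta([b'],[b''])\}$.

\subsection{An absolute value that sees a given point at infinity}

A sequence of distinct points of a curve has no reason to approach $c$ for a prescribed absolute value. We get the absolute value from a finiteness statement: an infinite sequence in a finitely generated field of characteristic $p$ cannot stay bounded everywhere. For $L=\mathbb{F}_p(t)$ it says that there are only finitely many rational functions with poles of bounded order at finitely many prescribed points of $\mathbb{P}^1$ and no other poles.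

\begin{lemma}\label{lem:northcott}
Let $L$ be an infinite field, finitely generated over $\mathbb{F}_p$. There is a family $(|\cdot|_v)_v$ of nonarchimedean absolute values on $L$ such that
\begin{enumerate}
\item[(a)] for each $\xi\in L^*$, $|\xi|_v=1$ for all but finitely many $v$;
\item[(b)] if $C_v>0$ are real numbers with $C_v=1$ for all but finitely many $v$, then the set $\{\xi\in L:|\xi|_v\le C_v\text{ for all }v\}$ is finite.
\end{enumerate}
\end{lemma}

\begin{proof}
Write $L=\mathbb{F}_p(\xi_1,\dots,\xi_m)$ and let $B$ be the normalization of the closure of $\operatorname{Spec}\mathbb{F}_p[\xi_1,\dots,\xi_m]$ in $\mathbb{P}^m_{\mathbb{F}_p}$. It is a normal integral projective scheme over $\mathbb{F}_p$ with function field $L$, and $\dim B\ge1$ because a finitely generated algebraic extension of $\mathbb{F}_p$ is finite. Let $v$ run over the prime divisors of $B$, with their discrete valuations $\operatorname{ord}_v$, and put $|\xi|_v=\exp(-\operatorname{ord}_v\xi)$. A nonzero rational function has zeros and poles along finitely many prime divisors, which is (a).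

For (b), embed $B$ in a projective space and choose a hypersurface that contains the finitely many $v$ with $C_v>1$ but not $B$. It cuts out an effective Cartier divisor $H$ on $B$. Let $j\ge0$ be an integer with $j\ge\log C_v$ for all $v$, and let $\xi\neq0$ lie in the set in question. If $\eta$ is a local equation of $H$ on an open set $U$ and $v$ meets $U$, then $\operatorname{ord}_v(\xi\eta^j)\ge0$: for $C_v\le1$ both factors have nonnegative order, and for $C_v>1$ we have $\operatorname{ord}_v\xi\ge-j$ and $\operatorname{ord}_v\eta\ge1$. On a normal scheme a rational function without poles along prime divisors is regular, so $\xi\eta^j$ is regular on $U$. Thus $\xi\in H^0(B,\mathcal{O}_B(jH))$, a finite-dimensional vector space over $\mathbb{F}_p$ since $B$ is projective, and so a finite set.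
\end{proof}

To apply the lemma we need a function on $\overline C$ that can be large only near $c$, that is, a nonconstant function regular away from $c$.

\begin{proposition}\label{prop:place}
Let $f$ be a regular endomorphism of $\mathbb{A}^N_K$, let $C$ be an irreducible closed subcurve with $C\cap\mathcal{O}_f(a)$ infinite, let $c=[c_1:\dots:c_N]\in\overline C\cap H_\infty$, and let $\Sigma\subset K$ be a finite set. Then there are a subfield $L\subseteq K$ containing $\Sigma$, the $c_i$, the coordinates of $a$ and the coefficients of $f$, a nonarchimedean absolute value $|\cdot|$ on $L$, and integers $n_1<n_2<\cdots$ such that $|f^{n_i}(a)|\to\infty$ and $\delta([f^{n_i}(a)],c)\to0$.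
\end{proposition}

\begin{proof}
Write $a_n=f^n(a)$ and $R=R_f(a,C)$. The orbit is infinite, so the $a_n$ are pairwise distinct, and $R$ is infinite.

\emph{The function $\psi$.} The curve $C^\circ=\overline C\setminus\{c\}$ is irreducible and not proper, hence affine \cite[Ex.~IV.1.4]{Har}; so it carries a nonconstant regular function $\psi$. Near each point of $C^\circ$ we can write $\psi=P/Q$ with forms $P,Q$ of the same degree in $X_0,\dots,X_N$ and $Q$ nonzero at that point; since $\overline C$ is irreducible, the equality holds wherever $Q\ne0$ on $C^\circ$. By quasi-compactness there are finitely many such pairs $(P_\nu,Q_\nu)$ with the $Q_\nu$ having no common zero on $C^\circ$. Let $\mathcal L$ be the set of linear forms $X_0$ and $c_iX_j-c_jX_i$, $1\le i<j\le N$; their only common zero in $\mathbb{P}^N$ is $c$. Each $\ell\in\mathcal L$ vanishes at every common zero of the $Q_\nu$ on $\overline C$. By the Nullstellensatz, and taking homogeneous parts, there are $M\ge1$ and forms $V_{\ell\nu}$ such that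
\begin{equation}\label{eq:null}
\ell^M-\sum_\nu V_{\ell\nu}Q_\nu\ \text{ vanishes on }\overline C\qquad(\ell\in\mathcal L).
\end{equation}
Let $L$ be generated over $\mathbb{F}_p$ by $\Sigma$, the $c_i$, the coordinates of $a$, and the coefficients of $f$, $P_\nu$, $Q_\nu$, $V_{\ell\nu}$. It contains the coordinates of all $a_n$, so it is infinite and Lemma~\ref{lem:northcott} applies. Also $\psi(a_n)\in L$ for $n\in R$.

\emph{The function is large only near $c$.} For $n\in R$ and any $v$, let $\hat a_n\in L^{N+1}$ be the vector $(1,a_n)$ divided by a coordinate of largest $v$-absolute value, and put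
\[
\lambda_v(n)=\max_{\ell\in\mathcal L}|\ell(\hat a_n)|_v=\frac{\max\{1,\ \max_{i<j}|c_ia_{n,j}-c_ja_{n,i}|_v\}}{\max\{1,|a_n|_v\}}>0 .
\]
Let $A_v$ be the maximum of $1$ and the norms $\|V_{\ell\nu}\|_v$, $\|P_\nu\|_v$. Evaluating \eqref{eq:null} at $\hat a_n$ gives $\lambda_v(n)^M\le A_v\max_\nu|Q_\nu(\hat a_n)|_v$. For the index $\nu$ realizing the maximum, $\psi(a_n)=P_\nu(\hat a_n)/Q_\nu(\hat a_n)$ and $|P_\nu(\hat a_n)|_v\le A_v$. Hence
\begin{equation}\label{eq:psi}
|\psi(a_n)|_v\le A_v^2\,\lambda_v(n)^{-M}.
\end{equation}

\emph{Choice of $v$.} By Lemma~\ref{lem:northcott}(a) there is a finite set $S$ such that for $v\notin S$ we have $A_v=1$, and the coordinates of $a$ and the coefficients of $f$ have absolute value at most $1$. For such $v$, induction gives $|a_n|_v\le1$, so $\lambda_v(n)\ge1$ and $|\psi(a_n)|_v\le1$ for all $n\in R$. Suppose that $\inf_{n\in R}\lambda_v(n)>0$ for every $v\in S$. Then by \eqref{eq:psi} and Lemma~\ref{lem:northcott}(b), $\psi(a_n)$ takes finitely many values for $n\in R$. But a nonconstant function on an irreducible curve has finite fibers, and the $a_n$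 are distinct; this is a contradiction. So there is $v\in S$ with infimum $0$, and since each $\lambda_v(n)$ is positive, there are $n_1<n_2<\cdots$ in $R$ with $\lambda_v(n_i)\to0$. The numerator of $\lambda_v$ is at least $1$, so $|a_{n_i}|_v\to\infty$; and when $|a_n|_v\ge1$ we have $\delta([a_n],c)\le\lambda_v(n)/\max_i|c_i|_v$.
\end{proof}

\subsection{Estimates}

Let $L\subseteq K$ be a subfield with a nonarchimedean absolute value.

\begin{lemma}\label{lem:lip}
Let $G=(G_1,\dots,G_N)$ be forms over $L$ of degree $e\ge1$ without nonzero common zero in $K^N$, and let $\gamma=[G_1:\dots:G_N]$. There are constants $\kappa>0$ and $\Lambda>0$ such that $|G(b)|\ge\kappa|b|^e$ for $b\in L^N$ and $\delta(\gamma(z),\gamma(z'))\le\Lambda\,\delta(z,z')$ for $z,z'\in\mathbb{P}^{N-1}(L)$.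
\end{lemma}

\begin{proof}
By the Nullstellensatz, $x_i^{M}=\sum_jU_{ij}G_j$ for some $M\geq e$ and forms $U_{ij}$ over $K$ of degree $M-e$. This is a linear system with coefficients in $L$ for the coefficients of the $U_{ij}$; being solvable over $K$, it is solvable over $L$. For $i$ with $|b_i|=|b|$ we get $|b|^M\le\max\|U_{ij}\|\,|b|^{M-e}|G(b)|$, which gives $\kappa$.

Let $A=\max_i\|G_i\|$. Write $z=[b]$, $z'=[b']$ with $|b|=|b'|=1$ and $b_l=1$ for some $l$, and put $b''=b'_lb$. Then $|b'-b''|=\max_i|b'_ib_l-b'_lb_i|\le\delta(z,z')$. Changing one factor of a monomial at a time shows $|G_i(b')-G_i(b'')|\le A|b'-b''|$, as $|b'|,|b''|\le1$. Since $G_i(b)G_j(b'')=(b'_l)^eG_i(b)G_j(b)$ is symmetric in $i$ and $j$,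
\[
G_i(b)G_j(b')-G_j(b)G_i(b')=G_i(b)\bigl(G_j(b')-G_j(b'')\bigr)-G_j(b)\bigl(G_i(b')-G_i(b'')\bigr),
\]
and this has absolute value at most $A^2\delta(z,z')$. Dividing by $|G(b)||G(b')|\ge\kappa^2$ gives the claim with $\Lambda=A^2/\kappa^2$.
\end{proof}

\begin{lemma}\label{lem:escape}
Let $f$ be a regular endomorphism with coefficients in $L$. There are constants $\rho\ge1$ and $A'\geq0$ such that every $b\in L^N$ with $|b|\ge\rho$ satisfies $|f(b)|\ge2|b|$ and $\delta\bigl([f(b)],f_\infty([b])\bigr)\le A'|b|^{-1}$.
\end{lemma}

\begin{proof}
Take $\kappa$ from Lemma~\ref{lem:lip} for $f^{\mathrm{top}}$, and let $A=\max_i\|g_i\|$. As $k\ge1$, we have $|g(b)|\le A|b|^{d-1}$ for $|b|\ge1$. Since $d\ge2$, there is $\rho\ge1$ with $\kappa\rho>A$ and $\kappa\rho^{d-1}\ge2$. For $|b|\ge\rho$ we get $|g(b)|<\kappa|b|^d\le|f^{\mathrm{top}}(b)|$, hence $|f(b)|=|f^{\mathrm{top}}(b)|\ge\kappa|b|^d\ge2|b|$. Moreover $(f_i+g_i)f_j-(f_j+g_j)f_i=g_if_j-g_jf_i$, so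
\[
\delta\bigl([f(b)],[f^{\mathrm{top}}(b)]\bigr)\le\frac{|g(b)|\,|f^{\mathrm{top}}(b)|}{|f^{\mathrm{top}}(b)|^2}\le\frac A\kappa\,|b|^{-1}.\qedhere
\]
\end{proof}

\subsection{Approximate orbits of a local contraction}

\begin{lemma}\label{lem:pseudo}
Let $(Z,\delta)$ be an ultrametric space, let $\varepsilon_0>0$, and let $\tau:Z\to Z$ satisfy $\delta(\tau z,\tau z')\le\frac12\delta(z,z')$ whenever $\delta(z,z')\le\varepsilon_0$. Let $(z_n)_{n\ge n_0}$ be a sequence in $Z$ with $\delta(z_{n+1},\tau z_n)\to0$, and let $c$ be the limit of a subsequence $(z_{n_i})$. Then $c$ is periodic for $\tau$.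
\end{lemma}

\begin{proof}
\emph{Recurrence.} We claim that for $0<\varepsilon\le\varepsilon_0$ there are arbitrarily large $m$ with $\delta(\tau^mc,c)\le\varepsilon$. Choose $i$ such that $\delta(z_{n+1},\tau z_n)\le\varepsilon$ for all $n\ge n_i$ and $\delta(z_{n_j},c)\le\varepsilon$ for all $j\ge i$. Then $\delta(z_{n_i+l},\tau^lc)\le\varepsilon$ for all $l\ge0$. This holds for $l=0$, and if it holds for $l$, then
\[
\delta(z_{n_i+l+1},\tau^{l+1}c)\le\max\{\delta(z_{n_i+l+1},\tau z_{n_i+l}),\ \delta(\tau z_{n_i+l},\tau^{l+1}c)\}\le\max\{\varepsilon,\tfrac12\varepsilon\}.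
\]
For $m=n_j-n_i$ with $j>i$, both $\tau^mc$ and $c$ are within $\varepsilon$ of $z_{n_j}$, so $\delta(\tau^mc,c)\le\varepsilon$.

\emph{Periodicity.} By induction, $\delta(z,z')\le\varepsilon_0$ implies $\delta(\tau^lz,\tau^lz')\le2^{-l}\delta(z,z')$ for all $l\ge0$. Fix $m_0\ge1$ with $\delta(\tau^{m_0}c,c)\le\varepsilon_0$. Let $0<\varepsilon\le\varepsilon_0$ and let $m$ satisfy $\delta(\tau^mc,c)\le\varepsilon$. Applying $\tau^{m_0}$ to the pair $(c,\tau^mc)$ and $\tau^m$ to the pair $(\tau^{m_0}c,c)$, we get
\[
\delta(\tau^{m_0}c,c)\le\max\{\delta(\tau^{m_0}c,\tau^{m_0+m}c),\ \delta(\tau^{m+m_0}c,\tau^mc),\ \delta(\tau^mc,c)\}\le\max\{\varepsilon,\ 2^{-m}\varepsilon_0\}.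
\]
As $\varepsilon$ can be arbitrarily small and $m$ arbitrarily large, $\tau^{m_0}c=c$.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:C}}

Let $C$ be an irreducible closed subcurve with $C\cap\mathcal{O}_f(a)$ infinite, and let $c\in\overline C\cap H_\infty$.

\emph{Reduction to $r=1$.} The part of degree $d^r$ of $f^r$ is the iterate $(f^{\mathrm{top}})^r$, which has no nonzero zero, and the remaining terms have smaller degree. So $f^r$ is a regular endomorphism with gap $1$, with $(f^r)_\infty=f_\infty^r$ and $\mathrm{Per}(f_\infty^r)=\mathrm{Per}(f_\infty)$. The orbit $\mathcal{O}_f(a)$ is the union of the $f^r$-orbits of $a,f(a),\dots,f^{r-1}(a)$, and one of these meets $C$ in an infinite set. Replacing $f$ by $f^r$ and $a$ by the corresponding point, we may assume $f_\infty=\gamma\circ F$.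

\emph{The approximate orbit.} The map $f_\infty$ has finite fibers and $N\ge2$, so $\gamma$ is not constant. A nonconstant endomorphism of $\mathbb{P}^{N-1}$ is given by forms $G_1,\dots,G_N$ of a common degree $e\ge1$ without nonzero common zero. Apply Proposition~\ref{prop:place} with $\Sigma$ the set of coefficients of the $G_i$, and let $L$, $|\cdot|$, $(n_i)$ be as there. Write $a_n=f^n(a)$. With $\rho$ and $A'$ as in Lemma~\ref{lem:escape}, there is $n_0$ with $|a_{n_0}|\ge\rho$, and then $|a_n|\ge2^{n-n_0}\rho$ for all $n\ge n_0$. The points $z_n=[a_n]\in\mathbb{P}^{N-1}(L)$, $n\ge n_0$, satisfy $\delta(z_{n+1},f_\infty(z_n))\le A'|a_n|^{-1}\to0$, and $z_{n_i}\to c$.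

\emph{The contraction.} From $b_i^p(b'_j)^p-b_j^p(b'_i)^p=(b_ib'_j-b_jb'_i)^p$ and $|(b_1^p,\dots,b_N^p)|=|b|^p$ we get $\delta(F(z),F(z'))=\delta(z,z')^p$. With $\Lambda$ from Lemma~\ref{lem:lip},
\[
\delta(f_\infty(z),f_\infty(z'))\le\Lambda\,\delta(z,z')^p\qquad\bigl(z,z'\in\mathbb{P}^{N-1}(L)\bigr).
\]
Since $p\ge2$, there is $\varepsilon_0>0$ with $\Lambda\varepsilon_0^{p-1}\le\frac12$. Lemma~\ref{lem:pseudo} applies to $\tau=f_\infty$ on $\mathbb{P}^{N-1}(L)$ and shows that $c\in\mathrm{Per}(f_\infty)$.

\emph{The case $N=2$.} Write $f_\infty=P(z)/Q(z)$ with coprime polynomials $P,Q$, and call this rational function $\omega$. Inseparability means that the extension $K(z)/K(\omega)$ is inseparable. The polynomial $P(T)-\omega Q(T)$ has the root $z$ and is irreducible over $K(\omega)$ by Gauss's lemma, being linear in $\omega$ with coprime coefficients. So the extension is inseparable only if $P'(T)-\omega Q'(T)=0$, and since $\omega$ is transcendental over $K$, this forces $P'=Q'=0$. Then $P,Q\in K[z^p]$, and $f_\infty=\gamma\circ F$ because $F$ is $z\mapsto z^p$. \qed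

\begin{remark}
The example of Theorem~\ref{thm:A} shows which step needs the Frobenius factor. Take $L=\mathbb{F}_p(t)$ with the $t$-adic absolute value, $|t|<1$. By \eqref{eq:zn}, $|f^n(a)|=|t|^{-q^n}\to\infty$; the directions $z_n=\varphi^n(t)$ form an exact orbit of $f_\infty$; and $z_{p^j}=t+t^{q^{p^j}}\to t$. So $c=[t:1]$ is recurrent, as in the first half of the proof of Lemma~\ref{lem:pseudo}. But for $|z|,|z'|<1$ we have $\delta([z:1],[z':1])=|z-z'|$ and $|\varphi(z)-\varphi(z')|=|(z-z')+(z-z')^q|=|z-z'|$. Near $c$ the map $f_\infty$ is an isometry, not a contraction, and recurrence does not force periodicity.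
\end{remark}

\begin{thebibliography}{9}

\bibitem{Har}
Hartshorne, \emph{Algebraic Geometry}.

\bibitem{YZ}
She Yang and Aoyang Zheng, \emph{Local height arguments toward the dynamical Mordell-Lang conjecture}, arXiv:2605.11676 (2026).

\end{thebibliography}
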